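\title{Pairs of graphs that Color Refinement distinguishes only after $n-4$ iterations}

\begin{abstract}
Color Refinement compares two graphs by repeatedly refining a vertex coloring according to the colors of the neighbors. We ask how many iterations it can take before the algorithm sees a difference between two graphs on $n$ vertices. For every $n\ge 18$ we construct two connected $n$-vertex graphs of maximum degree at most $4$ that are distinguished in iteration $n-4$ and not earlier, and for every $n\ge 20$ with $n\equiv 2\pmod 6$ a pair for which this happens in iteration $n-3$. The number of iterations is at most $n-2$ for $n\ge3$, and for $n\ge 29$ every value from $1$ to $n-4$ occurs. In both constructions the refinement travels several times along a ladder, splitting a single color class in almost every iteration, and reaches the four vertices on which the two graphs differ only at the very end.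
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite, simple and undirected; $|G|$ is the number of vertices of $G$, and $N(v)$ is the set of neighbors of a vertex $v$. \emph{Color Refinement} computes, for a graph $U$, a sequence of vertex colorings $\chi^0_U,\chi^1_U,\dots$. The coloring $\chi^0_U$ is constant, and for $i\ge0$
\[
\chi_U^{i+1}(v)=\bigl(\chi_U^i(v),\ \{\!\{\chi_U^i(w): w\in N(v)\}\!\}\bigr),
\]
where $\{\!\{\cdot\}\!\}$ denotes a multiset. Thus $\chi^1_U(v)$ records the degree of $v$, the color $\chi^2_U(v)$ records in addition the degrees of the neighbors of $v$, and so on. The algorithm stops once an iteration no longer increases the number of color classes.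

To compare two graphs $G$ and $H$ one runs the algorithm on their disjoint union $U$. The graphs are \emph{distinguished in iteration $i$} if the multisets $\{\!\{\chi^i_U(v):v\in V(G)\}\!\}$ and $\{\!\{\chi^i_U(v):v\in V(H)\}\!\}$ differ. If this happens for some $i$, we write $\kappa(G,H)$ for the least such $i$ and say that $G$ and $H$ are distinguished \emph{only after $\kappa(G,H)$ iterations}. For graphs of the same order $\kappa(G,H)\ge1$, and $\kappa(G,H)=1$ exactly when the degree sequences differ.

How large can $\kappa(G,H)$ be when $|G|=|H|=n$? As long as the two graphs are not distinguished, every iteration must create a new color class that is visible in both of them, so $\kappa(G,H)\le n$ (Lemma~\ref{lem:count}). The simplest slow examples are paths, on which the information ``distance to the nearer end'' moves inward by one edge per iteration; they give about $n/2$ (Section~\ref{sec:paths}). To come close to $n$, two demands have to be met at once. The graph $G$ must gain only one new class in almost every iteration until nearly all classes are single vertices, and a second graph $H$ must show the same colors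 during all this time without being isomorphic to $G$. The second demand pulls against the first, because colors that tell nearly all vertices apart describe nearly all edges. Two results are known:
\begin{itemize}
\item[(K1)] For infinitely many $n$ there are pairs of $n$-vertex graphs that Color Refinement distinguishes, but only after at least $n-8\sqrt n$ iterations.
\item[(K2)] For $n\ge3$ there is no pair of graphs $G,H$ with $|H|\le|G|=n$ that Color Refinement distinguishes only after $n-1$ iterations.
\end{itemize}
This leaves the following question, posed by Kiefer and de Mel~\cite{KdM}: \emph{is there a constant $c$ such that for all sufficiently large $n$ there is a pair of graphs $G,H$ with $|G|=|H|=n$ that Color Refinement distinguishes, but only after at least $n-c$ iterations?} The answer is yes, with $c=4$.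

\begin{theorem}\label{thm:four}
For every $n\ge18$ there are connected $n$-vertex graphs $G,H$ with $\kappa(G,H)=n-4$. For even $n$ they have maximum degree $3$, and for odd $n$ maximum degree $4$.
\end{theorem}

\begin{theorem}\label{thm:three}
For every $n\ge20$ with $n\equiv2\pmod6$ there are $n$-vertex graphs $G,H$ with $\kappa(G,H)=n-3$.
\end{theorem}

\begin{theorem}\label{thm:range}
For $n\ge3$, every pair $G,H$ of $n$-vertex graphs that Color Refinement distinguishes satisfies $\kappa(G,H)\le n-2$. For every $n\ge29$ and every $k$ with $1\le k\le n-4$ there are $n$-vertex graphs $G,H$ with $\kappa(G,H)=k$.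
\end{theorem}

So no constant $c<2$ is possible. For $n\ge29$ the values of $\kappa$ on pairs of $n$-vertex graphs are $1,\dots,n-4$ together with a subset of $\{n-3,n-2\}$, and $n-3$ is attained when $n\equiv2\pmod 6$. We do not settle whether $n-2$ is ever attained, nor whether $n-3$ is attained in the other residue classes. The result (K2) is used once, for the upper bound in Theorem~\ref{thm:range}; everything else is proved here.

Section~\ref{sec:tools} contains three tools: an identity that locates the loss $n-\kappa(G,H)$, a rule that reduces each iteration to reading a short list of neighbors, and a lemma that produces $H$ from $G$ by switching two edges. Section~\ref{sec:paths} treats paths, and Sections~\ref{sec:ladder}, \ref{sec:folded} and~\ref{sec:range} prove the three theorems.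

\section{Counting classes, test sets, and switching}\label{sec:tools}

We fix one symbol as the value of $\chi^0$ in all graphs. Then colors computed in different graphs can be compared, and two facts follow by induction on $i$. If $U$ is the disjoint union of $G$ and $H$ and $v\in V(G)$, then $\chi^i_U(v)=\chi^i_G(v)$, because $v$ has the same neighbors in $U$ as in $G$. An isomorphism preserves every $\chi^i$, so isomorphic graphs are never distinguished. Moreover $\chi^{i+1}(v)$ determines $\chi^i(v)$; hence two graphs that are not distinguished in iteration $i$ are not distinguished in any earlier iteration.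

Let $\pi_i=\pi_i(G)$ be the partition of $V(G)$ into the color classes of $\chi^i_G$, and for $S\subseteq V(G)$ let $\deg_S(v)=|N(v)\cap S|$. The partition $\pi_{i+1}$ refines $\pi_i$, and the definition of $\chi^{i+1}$ says:
\begin{itemize}
\item[(F)] two vertices $u,v$ in one class of $\pi_i$ lie in one class of $\pi_{i+1}$ if and only if $\deg_S(u)=\deg_S(v)$ for every class $S$ of $\pi_i$.
\end{itemize}
So $\pi_{i+1}$ depends only on the graph and on $\pi_i$. In particular, if $\pi_{i+1}=\pi_i$ then $\pi_j=\pi_i$ for all $j\ge i$. A class of $\pi_{i-1}$ \emph{splits in iteration $i$} if it is not a class of $\pi_i$, and a partition is \emph{discrete} if all its classes are singletons.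

\begin{lemma}\label{lem:count}
Let $G,H$ be $n$-vertex graphs that are distinguished, let $U$ be their disjoint union, $k=\kappa(G,H)$, and let $c_i$ be the number of classes of $\pi_i(G)$.
\begin{itemize}
\item[(a)] For $i<k$, every class of $\pi_i(U)$ contains equally many vertices of $G$ and of $H$, and $\pi_i(U)$ has $c_i$ classes.
\item[(b)] The number of classes of $\pi_i(U)$ strictly increases in each of the iterations $1,\dots,k$. In particular the algorithm does not stop before iteration $k$, and $c_i\ge i+1$ for $i<k$.
\item[(c)] We have
\begin{equation}\label{eq:loss}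
n-k=(n-c_{k-1})+\sum_{i=1}^{k-1}(c_i-c_{i-1}-1),
\end{equation}
and all terms on the right are nonnegative. In particular $k\le n$.
\end{itemize}
\end{lemma}

\begin{proof}
The graphs are distinguished in iteration $i$ exactly when some class of $\pi_i(U)$ meets $V(G)$ and $V(H)$ in different numbers of vertices. This gives the first part of (a); it follows that every class of $\pi_i(U)$ meets $V(G)$, which gives the second. If $\pi_{j}(U)=\pi_{j-1}(U)$ for some $j$ with $1\le j\le k$, then $\pi_k(U)=\pi_{j-1}(U)$, so the graphs would be distinguished in iteration $j-1<k$. This proves (b), since $c_0=1$. In (c) the sum telescopes to $c_{k-1}-1-(k-1)$, and the terms are nonnegative by (a) and (b).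
\end{proof}

Identity~\eqref{eq:loss} is the design principle for everything below. There are two ways to lose iterations: classes that are not yet singletons when the difference between $G$ and $H$ shows up, and iterations that create more than one new class.

We shall also use \emph{padding}: adding the same number of isolated vertices to $G$ and to $H$ does not change $\kappa(G,H)$, because no color of an old vertex changes and both sides receive the same multiset of new colors.

To follow a refinement over many iterations we must verify not only that certain classes split but also that all others do not. The next lemma makes this a local task: only the classes created in the previous iteration can cause a split.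

\begin{lemma}[test sets]\label{lem:test}
Let $i\ge1$. Suppose that $X_1,\dots,X_h$ are the classes of $\pi_{i-1}$ that split in iteration $i$ and that each $X_j$ splits into exactly two classes of $\pi_i$. Let $S_j$ be one of these two. Then two vertices $u,v$ in one class of $\pi_i$ lie in one class of $\pi_{i+1}$ if and only if $\deg_{S_j}(u)=\deg_{S_j}(v)$ for $j=1,\dots,h$.
\end{lemma}

\begin{proof}
The condition is necessary by (F). Conversely, since $u$ and $v$ lie in one class of $\pi_i$, (F) gives $\deg_X(u)=\deg_X(v)$ for every class $X$ of $\pi_{i-1}$. A class of $\pi_i$ is a class of $\pi_{i-1}$, or some $S_j$, or some $X_j\setminus S_j$, and $\deg_{X_j\setminus S_j}=\deg_{X_j}-\deg_{S_j}$. So $u$ and $v$ have equally many neighbors in every class of $\pi_i$.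
\end{proof}

We call $S_1,\dots,S_h$ \emph{test sets} for iteration $i+1$. That iteration splits each class into the parts on which all functions $\deg_{S_j}$ are constant.

The last tool produces the second graph. If we replace neighbors by other vertices of the same color, nothing is noticed until these colors come apart.

\begin{lemma}[switching]\label{lem:switch}
Let $G$ and $H$ be graphs on the same vertex set $V$, and let $r\ge0$.
\begin{itemize}
\item[(a)] Suppose that for every $v\in V$ there is a bijection $\beta_v\colon N_G(v)\to N_H(v)$ such that $w$ and $\beta_v(w)$ lie in one class of $\pi_r(G)$ for all $w\in N_G(v)$. Then $\chi^i_G(v)=\chi^i_H(v)$ for all $v\in V$ and all $i\le r+1$.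
\item[(b)] Suppose in addition that there are classes $S,S'$ of $\pi_{r+1}(G)$, possibly equal, such that some edge of $G$, but no edge of $H$, joins a vertex of $S$ to a vertex of $S'$. Then $\kappa(G,H)=r+2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We use induction on $i$; the case $i=0$ is the convention on $\chi^0$. Let $i\le r$ and $\chi_G^i=\chi_H^i$. For $w\in N_G(v)$ we have $\chi^i_G(w)=\chi^i_G(\beta_v(w))=\chi^i_H(\beta_v(w))$, the first equality because $\pi_r(G)$ refines $\pi_i(G)$. So $v$ sees the same multiset of colors in both graphs, and $\chi^{i+1}_G(v)=\chi^{i+1}_H(v)$.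

(b) By (a) the graphs are not distinguished in iterations $0,\dots,r+1$, and $S,S'$ are color classes of iteration $r+1$ in $H$ as well, with the same colors as in $G$. Let $u\in S$ have a neighbor in $S'$ in $G$. A vertex of $H$ of color $\chi^{r+2}_G(u)$ would lie in $S$ and have a neighbor in $S'$, and there is none. So the graphs are distinguished in iteration $r+2$.
\end{proof}

In both constructions $G$ and $H$ differ only inside a set $Q=\{q_1,q_2,q_3,q_4\}$, on which they induce two different perfect matchings. Then $\beta_v$ is the identity for $v\notin Q$, and for $q\in Q$ it sends the partner of $q$ in $G$ to the partner of $q$ in $H$ and fixes the other neighbors. After that only the refinement of $G$ has to be studied.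

\section{One wave: paths and cycles}\label{sec:paths}

Let $P_N$ and $C_N$ be the path and the cycle on $N$ vertices, and let $\cup$ denote disjoint union. The graphs $P_3\cup C_4$ and $P_4\cup C_3$ both have two vertices of degree $1$ and five of degree $2$, so they agree in iteration $1$. They are distinguished in iteration $2$, since only the first has a vertex with two neighbors of degree $1$. Longer paths delay the difference further.

\begin{proposition}\label{prop:paths}
For every $k\ge1$, the graphs $G_k=P_{2k-1}\cup C_4$ and $H_k=P_{2k}\cup C_3$, both on $2k+3$ vertices, satisfy $\kappa(G_k,H_k)=k$.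
\end{proposition}

\begin{proof}
For a vertex $v$ of a path let $\rho,\rho'$ be its distances to the two ends; for a vertex of a cycle put $\rho=\rho'=\infty$, with $\infty\pm1=\infty$. Let $\tau_r(v)=\{\!\{\min(\rho,r),\min(\rho',r)\}\!\}$.

\emph{The multiset $\tau_r(v)$ determines $\chi^r(v)$.} For $r=0$ there is nothing to prove. Suppose the claim holds for $r$. The multiset $\tau_{r+1}(v)$ determines $\tau_r(v)$ and hence $\chi^r(v)$. The neighbors of $v$ have the distance pairs $(\rho-1,\rho'+1)$, present if and only if $\rho\ge1$, and $(\rho+1,\rho'-1)$, present if and only if $\rho'\ge1$. Put $\sigma=\min(\rho,r+1)$ and $\sigma'=\min(\rho',r+1)$. Then $\rho\ge1$ if and only if $\sigma\ge1$, and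
\[
\min(\rho-1,r)=\sigma-1,\qquad \min(\rho+1,r)=\min(\sigma+1,r),
\]
and the same holds for $\rho'$ and $\sigma'$. Exchanging $\sigma$ and $\sigma'$ exchanges the two neighbors. So $\tau_{r+1}(v)$ determines the multiset of the values $\tau_r(w)$, $w\in N(v)$, and with it $\chi^{r+1}(v)$.

Now take $r=k-1$. In $P_{2k-1}$ we have $\rho+\rho'=2k-2$ and in $P_{2k}$ we have $\rho+\rho'=2k-1$. In both paths, for each $j$ with $0\le j\le k-2$, exactly two vertices have $\tau_{k-1}=\{\!\{j,k-1\}\!\}$. All other vertices have $\tau_{k-1}=\{\!\{k-1,k-1\}\!\}$, and there are $1+4$ of them in $G_k$ and $2+3$ in $H_k$. So the graphs are not distinguished in iteration $k-1$.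

\emph{For $r\ge1$, the color $\chi^r(v)$ determines $\min(\mu(v),r)$, where $\mu(v)=\min(\rho,\rho')$.} The number $\mu(v)$ is the distance from $v$ to the nearest vertex of degree at most $1$. The color $\chi^1(v)$ gives the degree and so decides whether $\mu(v)=0$; this is the case $r=1$. If $\mu(v)\neq0$ then $\min(\mu(v),r+1)=1+\min_{w\in N(v)}\min(\mu(w),r)$, which gives the induction step.

The condition $\mu(v)=k-1$ is therefore decided by $\chi^k(v)$. It holds for one vertex of $G_k$ and for two vertices of $H_k$, so the graphs are distinguished in iteration $k$.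
\end{proof}

Let us read this example through~\eqref{eq:loss}. Since $\tau_{k-1}$ takes $k$ values, $c_{k-1}\le k$, and Lemma~\ref{lem:count}(b) gives equality. So every iteration creates exactly one class, and the whole loss $n-k=k+3$ lies in the first term: a wave runs along the path folded at its middle, cuts off one \emph{pair} of vertices per iteration, and never separates the two vertices of a pair. To use these vertices as well, the wave has to come back and split the pairs one at a time.

\section{A wave that returns: the ladder with a cap}\label{sec:ladder}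

\subsection{The graphs}

We arrange $m$ pairs $w_t=\{x_t,y_t\}$ along two rails $x_1\cdots x_m$ and $y_1\cdots y_m$. At one end we attach $q_1,q_2$ to $x_1$ and $q_3,q_4$ to $y_1$, so that $Q$ can stay one class until $x_1$ and $y_1$ are separated. The set $Q$ also starts the first wave, by having a different degree. At the other end sits a \emph{cap} $K$, whose task is to turn the wave around, and which has to meet three requirements.
\begin{itemize}
\item It must stay inactive until the wave arrives. We achieve this by giving all vertices of the cap and of the ladder degree $3$; this is the reason for the rungs $x_ty_t$.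
\item It must treat $x_m$ and $y_m$ differently. If the reflection exchanging $x_t$ with $y_t$, $q_1$ with $q_3$ and $q_2$ with $q_4$ extended to an automorphism of $G$, then together with the automorphism exchanging $q_1$ and $q_2$ it would keep $Q$ in one class forever, and by Lemma~\ref{lem:switch}(a) the graphs would never be distinguished.
\item By~\eqref{eq:loss}, it should split one class at a time and be almost used up when $w_m$ splits.
\end{itemize}

Let $m\ge2$ and $\delta\in\{0,1\}$. The vertices are those of $Q=\{q_1,q_2,q_3,q_4\}$, of the pairs $w_t=\{x_t,y_t\}$ for $1\le t\le m$, and of $K=\{a,b,c,d,g,h,e_1,e_2,e_3,e_4\}$, together with one further vertex $o$ if $\delta=1$. Thus $n=2m+14+\delta$, and every $n\ge18$ occurs. The graphs $G$ and $H$ share the edges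
\begin{itemize}
\item $x_1q_1,\ x_1q_2,\ y_1q_3,\ y_1q_4$;
\item $x_tx_{t+1},\ y_ty_{t+1}$ for $1\le t<m$, and $x_ty_t$ for $2\le t\le m-1$;
\item $x_ma,\ x_mb,\ y_mc,\ y_md$;
\item the path $g\,e_1e_2e_3e_4\,h$ and the edges $ga,\ gc,\ hb,\ hd,\ ae_1,\ be_2,\ de_3,\ ce_4$;
\item $oq_1,\ oq_2,\ oq_3,\ oq_4$ if $\delta=1$.
\end{itemize}
Inside $Q$, the graph $G$ has the edges $q_1q_2,\ q_3q_4$ and $H$ has the edges $q_1q_3,\ q_2q_4$; see Figure~\ref{fig:ladder}. We write $A=\{a,b,c,d\}$ and $E=\{e_1,e_2,e_3,e_4\}$. The neighborhoods in the cap are
\[
\begin{array}{lllll}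
a: x_m,g,e_1 & b: x_m,h,e_2 & c: y_m,g,e_4 & d: y_m,h,e_3 & g: a,c,e_1\\
e_1: g,a,e_2 & e_2: e_1,e_3,b & e_3: e_2,e_4,d & e_4: e_3,h,c & h: b,d,e_4.
\end{array}
\]
All vertices of the pairs and of $K$ have degree $3$ (here $m\ge2$ is used: for $m=1$ the vertex $x_1$ would have degree $4$), the vertices of $Q$ have degree $2+\delta$, and $o$ has degree $4$. Both graphs are connected: $K$ induces a connected graph, both rails end in $K$, every $q_i$ is adjacent to a rail, and $o$ is adjacent to $Q$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9,v/.style={circle,draw,fill=white,inner sep=1pt,minimum size=5.5mm,font=\small}]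
\node[v] (q1) at (0,1.8) {$q_1$}; \node[v] (q2) at (0,0.7) {$q_2$};
\node[v] (q3) at (0,-0.7) {$q_3$}; \node[v] (q4) at (0,-1.8) {$q_4$};
\foreach \x in {1,2,3,4} {
  \node[v] (x\x) at (1.3*\x,1.2) {$x_{\x}$};
  \node[v] (y\x) at (1.3*\x,-1.2) {$y_{\x}$}; }
\node[v] (a) at (7,2.1) {$a$}; \node[v] (b) at (7,0.7) {$b$};
\node[v] (d) at (7,-0.7) {$d$}; \node[v] (c) at (7,-2.1) {$c$};
\node[v] (g) at (9.5,2.75) {$g$}; \node[v] (e1) at (9.5,1.65) {$e_1$};
\node[v] (e2) at (9.5,0.55) {$e_2$}; \node[v] (e3) at (9.5,-0.55) {$e_3$};
\node[v] (e4) at (9.5,-1.65) {$e_4$}; \node[v] (h) at (9.5,-2.75) {$h$};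
\foreach \x/\y in {x1/q1,x1/q2,y1/q3,y1/q4,x1/x2,x2/x3,x3/x4,y1/y2,y2/y3,y3/y4,x2/y2,x3/y3,x4/a,x4/b,y4/c,y4/d,g/e1,e1/e2,e2/e3,e3/e4,e4/h,g/a,g/c,h/b,h/d,a/e1,b/e2,d/e3,c/e4}
  \draw (\x)--(\y);
\draw[very thick] (q1)--(q2); \draw[very thick] (q3)--(q4);
\draw[dashed] (q1) to[bend right=50] (q3); \draw[dashed] (q2) to[bend right=50] (q4);
\end{tikzpicture}
\caption{The graphs of Theorem~\ref{thm:four} for $m=4$, $\delta=0$ ($n=22$). Thin edges belong to both graphs, the two thick edges only to $G$, the two dashed edges only to $H$. For $\delta=1$ a vertex $o$ adjacent to $q_1,\dots,q_4$ is added to both graphs.}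
\label{fig:ladder}
\end{figure}

\subsection{The case $n=18$}

Let $m=2$ and $\delta=0$. Table~\ref{tab:18} carries out the refinement of $G$. Iteration $1$ sorts the vertices by degree. In each later row the test sets are parts created in the row above, as in Lemma~\ref{lem:test}, and the third column lists all neighbors of the vertices of a test set, with multiplicity. A class splits exactly when its vertices do not all occur equally often in such a list, so each row can be checked by reading it against the current partition.

\begin{table}[ht]
\centering
\small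
\begin{tabular}{c|l|l|l}
$i$ & test set & its neighbors & new classes in iteration $i$\\
\hline
1 & & & $Q$ and $w_1\cup w_2\cup K$\\
2 & $Q$ & $q_1,q_2,q_3,q_4,x_1,x_1,y_1,y_1$ & $w_1$ and $w_2\cup K$\\
3 & $w_1$ & $q_1,q_2,q_3,q_4,x_2,y_2$ & $w_2$ and $K$\\
\hline
4 & $w_2$ & $x_1,y_1,a,b,c,d$ & $A$ and $\{g,h\}\cup E$\\
5 & $A$ & $x_2,x_2,y_2,y_2,g,g,h,h,e_1,e_2,e_3,e_4$ & $\{g,h\}$ and $E$\\
6 & $\{g,h\}$ & $a,b,c,d,e_1,e_4$ & $\{e_1,e_4\}$ and $\{e_2,e_3\}$\\
7 & $\{e_1,e_4\}$ & $g,h,e_2,e_3,a,c$ & $\{a,c\}$ and $\{b,d\}$\\
8 & $\{a,c\}$ & $x_2,y_2,e_1,e_4,g,g$ & $\{g\}$ and $\{h\}$\\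
9 & $\{g\}$ & $a,c,e_1$ & $\{e_1\}$ and $\{e_4\}$\\
10 & $\{e_1\}$ & $g,a,e_2$ & $\{a\}$ and $\{c\}$; $\{e_2\}$ and $\{e_3\}$\\
11 & $\{a\}$ & $g,e_1,x_2$ & $\{x_2\}$ and $\{y_2\}$\\
   & $\{e_2\}$ & $e_1,e_3,b$ & $\{b\}$ and $\{d\}$\\
\hline
12 & $\{x_2\}$ & $a,b,x_1$ & $\{x_1\}$ and $\{y_1\}$\\
   & $\{b\}$ & $x_2,h,e_2$ & none\\
13 & $\{x_1\}$ & $x_2,q_1,q_2$ & $\{q_1,q_2\}$ and $\{q_3,q_4\}$
\end{tabular}
\caption{The refinement of $G$ for $m=2$, $\delta=0$. Rows 1--3: the wave runs from $Q$ to the cap. Rows 4--11: the cap. Rows 12--13: the wave returns to $Q$.}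
\label{tab:18}
\end{table}

Rows 7--10 show how the cap turns the wave. The split of $A$ in row 7 cuts across the two rails: $x_2$ and $y_2$ each have one neighbor in $\{a,c\}$ and one in $\{b,d\}$, so $w_2$ does not react. It is $g$ and $h$ that react, and their separation has to pass through $e_1,e_4$ before it separates $a$ from $c$ and finally $x_2$ from $y_2$.

The set $Q$ is a class of $\pi_{12}$, so Lemma~\ref{lem:switch}(a) applies with $r=12$. The set $\{q_1,q_2\}$ is a class of $\pi_{13}$ that contains an edge of $G$ and no edge of $H$. Hence $\kappa(G,H)=14=n-4$.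

\subsection{The general case}

Lengthening the ladder by one pair adds two vertices and two iterations, one for each direction of the wave. The vertex $o$ corrects the parity: it raises the degrees in $Q$ to $3$, so that $o$ starts the wave and $Q$ is recognized one iteration later. This adds one vertex and one iteration, whereas padding with an isolated vertex would give only $n-5$ for odd $n$, with disconnected graphs.

\begin{proof}[Proof of Theorem~\ref{thm:four}]
Connectedness and the maximum degrees were checked above. We follow the refinement of $G$, using Lemma~\ref{lem:test} in every iteration after the first. Put $R_t=w_{t+1}\cup\dots\cup w_m\cup K$ for $0\le t\le m$. If $\delta=1$, the class $\{o\}$ is present from iteration $1$ on, and we do not list it.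

\emph{Start.} If $\delta=0$, iteration $1$ gives the classes $Q$ and $R_0$. If $\delta=1$, iteration $1$ gives $\{o\}$ and $Q\cup R_0$, and the test set $\{o\}$ splits the latter into $Q$ and $R_0$ in iteration $2$. In both cases $\pi_{1+\delta}$ consists of $Q$ and $R_0$, and $Q$ is a test set for the next iteration.

\emph{Toward the cap.} We claim that $\pi_{1+\delta+t}$ consists of $Q,w_1,\dots,w_t,R_t$ for $0\le t\le m$. For the step from $0$ to $1$, the function $\deg_Q$ is $1$ on $Q$, $2$ on $w_1$, and $0$ on $R_1$, so $R_0$ splits into $w_1$ and $R_1$. For the step from $t$ to $t+1$ with $1\le t<m$, the test set is $w_t$. The function $\deg_{w_t}$ is constant on each of $Q,w_1,\dots,w_t$, equal to $1$ on $w_{t+1}$, and $0$ on $R_{t+1}$. So exactly $R_t$ splits, into $w_{t+1}$ and $R_{t+1}$. Put $T=1+\delta+m$. Then $\pi_T$ consists of $Q,w_1,\dots,w_m,K$, and $w_m$ is a test set for iteration $T+1$.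

\emph{In the cap.} Replace $x_2,y_2,w_2$ by $x_m,y_m,w_m$ and $x_1,y_1$ by $x_{m-1},y_{m-1}$ in rows 4--12 of Table~\ref{tab:18}. The lists of neighbors remain correct, because $N(x_m)=\{x_{m-1},a,b\}$, $N(y_m)=\{y_{m-1},c,d\}$, and the neighborhoods in the cap depend on $m$ only through the names $x_m,y_m$. All listed vertices lie in $w_{m-1}\cup w_m\cup K$, and on this set $\pi_T$ has the same form as $\pi_3$ in the table. So rows $4,\dots,12$ describe the iterations $T+1,\dots,T+9$. In $\pi_{T+8}$ the vertices of $w_m\cup K$ are singletons and $Q,w_1,\dots,w_{m-1}$ are classes, and in iteration $T+9$ exactly $w_{m-1}$ splits.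

\emph{Back to $Q$.} Let $2\le t\le m-1$, and suppose that in the last iteration exactly $w_t$ split and that the classes with more than one vertex are now $Q,w_1,\dots,w_{t-1}$. The test set $\{x_t\}$ has the neighbors $x_{t-1},y_t,x_{t+1}$, of which the last two are singletons. So exactly $w_{t-1}$ splits next. It follows that $w_{m-j}$ splits in iteration $T+8+j$ for $0\le j\le m-1$, and that $Q$ is the only class of $\pi_{T+m+7}$ with more than one vertex. The test set $\{x_1\}$ has the neighbors $x_2,q_1,q_2$, so in iteration $T+m+8$ the class $Q$ splits into $\{q_1,q_2\}$ and $\{q_3,q_4\}$.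

\emph{The switch.} Let $r=T+m+7$. Since $Q$ is a class of $\pi_r$, the two partners of each $q\in Q$ lie in one class, and Lemma~\ref{lem:switch}(a) applies. The class $S=S'=\{q_1,q_2\}$ of $\pi_{r+1}$ contains an edge of $G$ and no edge of $H$. Therefore
\[
\kappa(G,H)=r+2=T+m+9=2m+10+\delta=n-4.\qedhere
\]
\end{proof}

In~\eqref{eq:loss} the loss of $4$ appears as $2+2$. The classes $\{q_1,q_2\}$ and $\{q_3,q_4\}$ are unsplit in iteration $n-5$, so $c_{n-5}=n-2$, and exactly two iterations, $T+7$ and $T+8$, create two classes.

\section{A folded ladder}\label{sec:folded}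

To improve on this we remove the first term of~\eqref{eq:loss}: the graphs should agree until $G$ is discrete. For this $Q$ has to split in two stages, first into $\{q_1,q_2\}$ and $\{q_3,q_4\}$ and only at the end into singletons, and the switch has to survive the first stage. It does so if both matchings run between $\{q_1,q_2\}$ and $\{q_3,q_4\}$. The two stages are triggered by pairs that are attached to $Q$ along two different bipartitions of $Q$.

The cap disappears as well; the ladder itself takes over its task. We fold the ladder into three arms of equal length, so that for a while the three pairs in a column $D_r$ look alike (Figure~\ref{fig:folded}). A first wave separates the columns. A second wave runs along the first two arms and cuts each column into its three pairs. The last two pairs to be told apart are attached to $x_1$ and $y_1$, respectively, so their separation splits $w_1$, and a third wave then splits all pairs along the whole ladder. With about $s$ columns there are about $6s$ vertices, and the waves take about $s$, $2s$ and $3s$ iterations.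

Let $s\ge0$ and put
\[
p=s+4,\qquad f=2s+6,\qquad \ell=3s+8,
\]
so that $3<p<p+1<f<f+1<\ell$. The vertices are those of the pairs $w_t=\{x_t,y_t\}$, $1\le t\le\ell$, and of $Q=\{q_1,q_2,q_3,q_4\}$. Thus $n=2\ell+4=6s+20$, which runs through all $n\ge20$ with $n\equiv2\pmod6$. The graphs $G$ and $H$ share the edges
\begin{itemize}
\item $x_tx_{t+1},\ y_ty_{t+1}$ for $1\le t<\ell$ (rails);
\item $x_ty_t$ for all $t\notin\{1,p,p+1,f,f+1\}$ (rungs; in particular $x_\ell y_\ell$);
\item $x_1x_f,\ x_1y_f,\ y_1x_{f+1},\ y_1y_{f+1}$;
\item $x_tq_1,\ x_tq_2,\ y_tq_3,\ y_tq_4$ for $t\in\{p,p+1\}$, and $x_\ell q_1,\ x_\ell q_3,\ y_\ell q_2,\ y_\ell q_4$.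
\end{itemize}
Inside $Q$, the graph $G$ has the edges $q_1q_3,\ q_2q_4$ and $H$ has the edges $q_1q_4,\ q_2q_3$. The columns are
\[
D_r=w_{p-r}\cup w_{p+1+r}\cup w_{\ell-r}\qquad(0\le r\le s+1),
\]
from $D_0=w_p\cup w_{p+1}\cup w_\ell$ to $D_{s+1}=w_3\cup w_f\cup w_{f+1}$, and we put $B=w_1\cup w_2$. The three arms consist of the indices $3,\dots,p$, then $p+1,\dots,f$, then $f+1,\dots,\ell$, so $B,D_{s+1},\dots,D_0,Q$ partition the vertex set.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95,n/.style={rectangle,draw,fill=white,minimum width=9mm,minimum height=6mm,font=\small},r/.style={n,fill=gray!30}]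
\node[n] (w1) at (-0.4,-0.7) {$w_1$}; \node[r] (w2) at (-0.4,1.4) {$w_2$};
\node[r] (w3) at (2,1.4) {$w_3$}; \node[r] (w4) at (4,1.4) {$w_4$}; \node[n] (w5) at (6,1.4) {$w_5$};
\node[n] (w6) at (6,0) {$w_6$}; \node[r] (w7) at (4,0) {$w_7$}; \node[n] (w8) at (2,0) {$w_8$};
\node[n] (w9) at (2,-1.4) {$w_9$}; \node[r] (w10) at (4,-1.4) {$w_{10}$}; \node[r] (w11) at (6,-1.4) {$w_{11}$};
\node[circle,draw,minimum size=8mm] (Q) at (9,0) {$Q$};
\draw[very thick] (w1)--(w2)--(w3)--(w4)--(w5)--(w6)--(w7)--(w8)--(w9)--(w10)--(w11);
\draw[dashed] (w1)--node[above,font=\small]{$x_1$}(w8);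
\draw[dashed] (w1)--node[below,font=\small]{$y_1$}(w9);
\draw (w5)--node[above,sloped,font=\small]{$12\,|\,34$}(Q);
\draw (w6)--node[above,pos=0.4,font=\small]{$12\,|\,34$}(Q);
\draw (w11)--node[below,sloped,font=\small]{$13\,|\,24$}(Q);
\node at (-0.4,2.2) {$B$}; \node at (2,2.2) {$D_2$}; \node at (4,2.2) {$D_1$}; \node at (6,2.2) {$D_0$};
\end{tikzpicture}
\caption{The graphs of Theorem~\ref{thm:three} for $s=1$ ($p=5$, $f=8$, $\ell=11$, $n=26$). Each box is a pair $w_t=\{x_t,y_t\}$, shaded if $x_ty_t$ is an edge. A thick line stands for the edges $x_tx_{t+1},y_ty_{t+1}$. A dashed line joins the named vertex of $w_1$ to both vertices of a pair. A label $12\,|\,34$ means that $x_t$ is adjacent to $q_1,q_2$ and $y_t$ to $q_3,q_4$. The edges inside $Q$ are not drawn.}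
\label{fig:folded}
\end{figure}

The missing rungs are placed so that the three pairs of a column have the same numbers of neighbors in each of these sets: the rung of $w_\ell$ imitates the rail edges between $w_p$ and $w_{p+1}$, and the rail edges between $w_f$ and $w_{f+1}$ imitate the rung of $w_3$. In $G$ the neighbors of a vertex are distributed as follows.
\begin{itemize}
\item In $Q$: one neighbor in $Q$, and one in each of $w_p,w_{p+1},w_\ell$.
\item In $D_0$: two in $Q$; one in $D_0$; one in $D_1$ (in $w_{p-1}$, $w_{p+2}$, $w_{\ell-1}$ for the three pairs).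
\item In $D_r$, $1\le r\le s$: one in $D_r$ (the rung), and one in each of $D_{r-1},D_{r+1}$ (the rails).
\item In $D_{s+1}$: one in $D_{s+1}$; one in $D_s$ (in $w_4$, $w_{f-1}$, $w_{f+2}$ for the three pairs); one in $B$ (in $w_2$ for $w_3$, the vertex $x_1$ for $w_f$, the vertex $y_1$ for $w_{f+1}$).
\item In $w_1$: one in $w_2$ and two in $D_{s+1}$. In $w_2$: one in each of $w_1,w_2,D_{s+1}$.
\end{itemize}
The vertices of $Q\cup D_0$ have degree $4$, and all others have degree $3$.

\begin{proof}[Proof of Theorem~\ref{thm:three}]
We follow the refinement of $G$, again with Lemma~\ref{lem:test}.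

\emph{First wave: the columns.} Put $R_r=D_{r+1}\cup\dots\cup D_{s+1}\cup B$, so $R_{s+1}=B$. Iteration $1$ gives $Q\cup D_0$ and $R_0$. For the test set $Q\cup D_0$ the number of neighbors is $4$ on $Q$, $3$ on $D_0$, $1$ on $D_1$ and $0$ on $R_1$, so $\pi_2$ consists of $Q,D_0,D_1,R_1$. Two classes have split, and $Q$ and $D_1$ are test sets for iteration $3$. The test set $Q$ causes no split, since $\deg_Q$ is $1$ on $Q$, $2$ on $D_0$ and $0$ elsewhere.

Let $1\le r\le s+1$ and suppose that $\pi_{r+1}$ consists of $Q,D_0,\dots,D_r,R_r$, with $D_r$ as the test set to be examined. If $r\le s$, then $\deg_{D_r}$ is $1$ on $D_{r-1}\cup D_r\cup D_{r+1}$ and $0$ elsewhere, so exactly $R_r$ splits, into $D_{r+1}$ and $R_{r+1}$. If $r=s+1$, then $\deg_{D_{s+1}}$ is $1$ on $D_s\cup D_{s+1}\cup w_2$, it is $2$ on $w_1$, and $0$ elsewhere, so exactly $B$ splits, into $w_1$ and $w_2$. Hence $\pi_{s+3}$ consists of $Q,D_0,\dots,D_{s+1},w_1,w_2$.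

\emph{Second wave: the pairs.} We claim that for $2\le u\le f$ the partition $\pi_{s+1+u}$ consists of $Q$, of $w_1,\dots,w_u$, and of the sets $D_r\setminus(w_1\cup\dots\cup w_u)$, $0\le r\le s+1$, and that $w_u$ is a test set for the next iteration, the only one. The case $u=2$ has just been shown. Let $2\le u\le f-1$. As $u\notin\{1,f,f+1\}$, the neighbors of vertices of $w_u$ lie in $w_{u-1}\cup w_u\cup w_{u+1}\cup Q$. The function $\deg_{w_u}$ is $1$ on $w_{u-1}$ and on $w_{u+1}$, constant on $w_u$, constant on $Q$ (equal to $1$ for $u\in\{p,p+1\}$ and to $0$ otherwise), and $0$ elsewhere. The class containing $w_{u+1}$ is some $D_r\setminus(w_1\cup\dots\cup w_u)$, and it also contains $w_{\ell-r}$, a different pair since $\ell-r\ge f+1>u+1$. So exactly this class splits, into $w_{u+1}$ and the rest, which proves the claim. For $u=f$ only the pair $w_{\ell-r}$ is left of $D_r$. Thus $\pi_{3s+7}$ consists of $Q,w_1,\dots,w_\ell$, with test set $w_f$.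

\emph{The turn.} The function $\deg_{w_f}$ is $1$ on $w_{f-1}\cup w_{f+1}$, it is $2$ at $x_1$, and $0$ elsewhere, in particular at $y_1$. So in iteration $3s+8$ exactly $w_1$ splits.

\emph{Third wave: the vertices.} We claim that for $1\le t\le\ell$ the partition $\pi_{3s+7+t}$ consists of the singletons in $w_1\cup\dots\cup w_t$, the pairs $w_{t+1},\dots,w_\ell$, and either $Q$, if $t\le p$, or $\{q_1,q_2\}$ and $\{q_3,q_4\}$, if $t\ge p+1$. The case $t=1$ has just been shown. In the step from $t$ to $t+1$, where $t<\ell$, the test sets are $\{x_t\}$ and, for $t=p+1$ only, also $\{q_1,q_2\}$. The vertex $x_t$ is adjacent to $x_{t+1}$ and not to $y_{t+1}$, so $w_{t+1}$ splits. The other neighbors of $x_t$ are of three kinds.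
\begin{itemize}
\item Vertices among $x_{t-1},y_t,x_1,y_1$. They are singletons already.
\item For $t=1$, the vertices $x_f$ and $y_f$. They form a whole class, which does not split.
\item For $t\in\{p,p+1\}$, the vertices $q_1$ and $q_2$. For $t=p$ the class $Q$ splits into $\{q_1,q_2\}$ and $\{q_3,q_4\}$, as claimed. For $t=p+1$ they form a whole class; this is why $w_p$ and $w_{p+1}$ are attached along the same bipartition.
\end{itemize}
It remains to examine the test set $\{q_1,q_2\}$ for $t=p+1$. We have $N(q_1)=\{x_p,x_{p+1},x_\ell,q_3\}$ and $N(q_2)=\{x_p,x_{p+1},y_\ell,q_4\}$. The vertices $x_p,x_{p+1}$ are singletons, and $\deg_{\{q_1,q_2\}}$ is $1$ on the classes $w_\ell$ and $\{q_3,q_4\}$. So this test set causes no split; here we use that $w_\ell$ is attached along the other bipartition and that the matching of $G$ runs between the two halves of $Q$. The claim follows.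

For $t=\ell$ we see that the only classes of $\pi_{6s+15}$ with more than one vertex are $\{q_1,q_2\}$ and $\{q_3,q_4\}$. The test set $\{x_\ell\}$ has the neighbors $x_{\ell-1},y_\ell,q_1,q_3$, so both classes split, and $\pi_{6s+16}$ is discrete.

\emph{The switch.} Let $r=6s+15$. The partners of $q_1$ in $G$ and in $H$ are $q_3$ and $q_4$ in some order, and so are those of $q_2$; the partners of $q_3$ are $q_1$ and $q_2$ in some order, and so are those of $q_4$. These sets are classes of $\pi_r$, so Lemma~\ref{lem:switch}(a) applies. The classes $S=\{q_1\}$ and $S'=\{q_3\}$ of $\pi_{r+1}$ are joined by an edge of $G$ and not by an edge of $H$. Therefore $\kappa(G,H)=r+2=6s+17=n-3$.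
\end{proof}

Here the loss of $3$ in~\eqref{eq:loss} is $0+3$. The partition $\pi_{n-4}$ is discrete, and three iterations create two classes: iteration $2$, the iteration in which $w_{p+1}$ and $Q$ split, and iteration $6s+16$.

\section{The range of values}\label{sec:range}

Lemma~\ref{lem:count} leaves the values $n$ and $n-1$ to be excluded. The value $n$ forces both terms of~\eqref{eq:loss} to vanish, and then the colors describe all edges.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
\emph{Upper bound.} Let $|G|=|H|=n\ge3$ and $k=\kappa(G,H)$; then $k\le n$ by Lemma~\ref{lem:count}(c). Suppose that $k=n$. By~\eqref{eq:loss}, $c_{n-1}=n$ and $c_{n-2}=n-1$. By Lemma~\ref{lem:count}(a), each class of $\pi_{n-1}(U)$ consists of one vertex of $G$ and one of $H$. This defines a bijection $\varphi\colon V(G)\to V(H)$ that preserves $\chi^{n-1}$, and hence also $\chi^{n-2}$. The partition $\pi_{n-2}(G)$ has one class $\{z,z'\}$ of size two and otherwise singletons, and $\varphi$ maps each class to the class of the same color in $H$. Since $\chi^{n-1}(u)=\chi^{n-1}(\varphi(u))$, for every class $S$ of $\pi_{n-2}(G)$ the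 vertex $u$ has as many neighbors in $S$ as $\varphi(u)$ has in $\varphi(S)$.

Let $u\ne v$ be vertices of $G$. If $\{u,v\}\neq\{z,z'\}$, we may assume $v\notin\{z,z'\}$, and the choice $S=\{v\}$ shows that $uv$ is an edge if and only if $\varphi(u)\varphi(v)$ is. If $u=z$ and $v=z'$, the choice $S=\{z,z'\}$ shows the same, since the only possible neighbor of $z$ in $S$ is $z'$. So $\varphi$ is an isomorphism, and $G,H$ are never distinguished, a contradiction. Hence $k\le n-1$, and $k\ne n-1$ by (K2).

\emph{All values up to $n-4$.} Let $n\ge29$ and $1\le k\le n-4$. If $k\ge14$, Theorem~\ref{thm:four} applied to $n'=k+4$, which satisfies $18\le n'\le n$, gives a pair of $n'$-vertex graphs with $\kappa=k$. If $k\le13$, Proposition~\ref{prop:paths} gives a pair with $\kappa=k$ on $2k+3\le29\le n$ vertices. In both cases padding with isolated vertices yields a pair of $n$-vertex graphs with the same value of $\kappa$.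
\end{proof}

The hypothesis $n\ge3$ enters through (K2) and cannot be dropped: the two graphs on two vertices have $\kappa=1=n-1$. The bound $n\ge29$ comes only from the order of the pair $G_{13},H_{13}$, which supplies the largest value below the reach of Theorem~\ref{thm:four}.

\begin{thebibliography}{1}

\bibitem{KdM}
Sandra Kiefer and T.~Devini de Mel,
\emph{A Classification of Long-Refinement Graphs for Colour Refinement},
arXiv:2510.20802 (2025).

\end{thebibliography}
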